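\title{Betweenness-uniform graphs with betweenness at most one}

\begin{abstract}
A connected graph is betweenness-uniform if all its vertices have the same
betweenness centrality. We prove the conjecture that a betweenness-uniform graph
whose betweenness is smaller than $1$ is the complement of a disjoint union of
stars of the same size. We also determine all betweenness-uniform graphs with
betweenness exactly $1$. Their complements are unions of triangles, unions of
longer cycles, or a complete multipartite graph together with a precisely
determined number of stars. In particular the bound $1$ is sharp. The proof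
translates uniformity into a weighted edge count in the complement and bounds the
number of stars that can stand next to a component of minimum degree at least $2$.
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite, simple and undirected. Let $G$ be a connected graph. For
distinct vertices $s,t$ let $\sigma_{st}$ be the number of shortest $s$--$t$ paths,
and for a third vertex $v$ let $\sigma_{st}(v)$ be the number of these paths that
pass through $v$. The \emph{betweenness centrality} of $v$ is
\[
B(v)=\sum_{\{s,t\}}\frac{\sigma_{st}(v)}{\sigma_{st}},
\]
where the sum runs over all unordered pairs of distinct vertices different from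
$v$. If every pair of vertices sends one unit of traffic, split equally among its
shortest paths, then $B(v)$ is the traffic relayed by $v$. A connected graph is
\emph{betweenness-uniform}, or a \emph{BUG}, if $B(v)$ has the same value $\beta$
at all vertices; this $\beta$ is the \emph{betweenness} of the BUG.

Automorphisms preserve $B$, so every connected vertex-transitive graph is a BUG.
Complete graphs have $\beta=0$. The cycle $C_4$ has $\beta=1/2$, since each vertex
carries one of the two shortest paths between its neighbors, and $C_5$ has
$\beta=1$, since each vertex carries the unique shortest path between its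
neighbors and nothing else.

To see what a small value of $\beta$ means, sum $B$ over all vertices. A shortest
$s$--$t$ path has $d_G(s,t)-1$ interior vertices, so
$\sum_{v\ne s,t}\sigma_{st}(v)=\sigma_{st}\,(d_G(s,t)-1)$, and
\begin{equation}\label{eq:sum}
\sum_{v}B(v)=\sum_{\{s,t\}}\bigl(d_G(s,t)-1\bigr).
\end{equation}
Each nonadjacent pair contributes at least $1$. Hence a BUG on $n$ vertices has at
most $\beta n$ nonadjacent pairs, that is, its complement $\overline G$ has at most
$\beta n$ edges. For $\beta<1$ the complement has fewer edges than vertices, so
one of its components is a tree, and we shall see by a short argument that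
uniformity forces this tree to be a star. Here a \emph{star} is a graph
$K_{1,\ell}$ with $\ell\ge0$, so that $K_{1,0}$ is a single vertex. We write
$\sqcup$ for disjoint union and $kF$ for the disjoint union of $k$ copies of $F$.

It is known that for $k\ge2$ and $\ell\ge0$ the complement of $kK_{1,\ell}$ is a
BUG with betweenness $\ell/(\ell+1)$; for $\ell\ge2$ these graphs are not even
regular. It is also known that every BUG with betweenness $\beta\le 9/10$ has
$\beta=\ell/(\ell+1)$ for an integer $\ell\ge0$, and that every component of its
complement is isomorphic to $K_{1,\ell}$. The natural guess is that nothing else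
happens below $1$. This is the conjecture posed in \cite{GHJPSV}, and it is our
first result.

\begin{theorem}\label{thm:low}
If $G$ is a BUG with betweenness $\beta<1$, then $\overline G$ is a disjoint union
of copies of one star $K_{1,\ell}$, $\ell\ge0$.
\end{theorem}

\begin{corollary}\label{cor:list}
The BUGs with betweenness $\beta<1$ are exactly the complete graphs, with
$\beta=0$, and the complements of $kK_{1,\ell}$ with $k\ge2$ and $\ell\ge1$, with
$\beta=\ell/(\ell+1)$.
\end{corollary}

The edge count alone does not give Theorem~\ref{thm:low}. Every star has one vertex
more than it has edges, so many stars could pay for a component with many edges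
while the total number of edges stays below $n$. The content of the theorem is
that uniformity never allows enough stars. It allows just enough of them to reach
$\beta=1$, as part (c) of our second result shows. Recall that a graph is
\emph{complete multipartite} if its vertex set is partitioned into parts so that
two vertices are adjacent exactly when they lie in different parts;
$K_{a_1,\dots,a_r}$ denotes the one with part sizes $a_1,\dots,a_r$.

\begin{theorem}\label{thm:one}
A graph $G$ is a BUG with betweenness exactly $1$ if and only if $\overline G$ is
one of the following:
\begin{itemize}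
\item[(a)] $kK_3$ with $k\ge2$;
\item[(b)] a disjoint union of cycles, each of length at least $4$, on $n\ge5$
vertices in total;
\item[(c)] $K\sqcup(f-c)K_{1,f-1}$, where $K$ is a connected complete multipartite
graph with $c$ vertices, $f$ edges and $f>c$ (that is, $K$ is not a star, not
$K_3$ and not $K_{2,2}$).
\end{itemize}
\end{theorem}

For example, the complements of $K_{1,1,2}\sqcup K_{1,4}$ (with $n=9$) and of
$K_4\sqcup2K_{1,5}$ (with $n=16$) are BUGs with betweenness $1$. So the conclusion
of Theorem~\ref{thm:low} fails as soon as ``$\beta<1$'' is replaced by
``$\beta\le1$''.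

The proofs are self-contained and do not use the two known results quoted above.
Section~\ref{sec:complement} turns the problem into one about the sparse graph
$\overline G$. Section~\ref{sec:model} treats by direct computation the case of
stars next to a complete multipartite graph, which shows the three steps of the
general argument. Section~\ref{sec:key} carries out these steps for an arbitrary
component, and Section~\ref{sec:proofs} derives the theorems.

\section{Uniformity read in the complement}\label{sec:complement}

Betweenness is easy to compute when all shortest paths have length at most $2$: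
the traffic of a nonadjacent pair is then split equally among its common
neighbors. We first show that we are always in this situation.

\begin{lemma}\label{lem:diam}
A BUG with betweenness $\beta\le1$ has diameter at most $2$.
\end{lemma}

\begin{proof}
Let $G$ have $n$ vertices and suppose $d_G(s,t)\ge3$. No vertex is adjacent to
both $s$ and $t$, so each of the $n-2$ vertices $w\ne s,t$ gives a nonadjacent
pair $\{s,w\}$ or $\{t,w\}$, which contributes at least $1$ to the right side of
\eqref{eq:sum}. The pair $\{s,t\}$ contributes at least $2$. Thus
$\beta n\ge(n-2)+2=n$, so $\beta=1$ and equality holds. Equality leaves no room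
for further nonadjacent pairs, so any two vertices outside $\{s,t\}$ are adjacent.
In particular the neighbors of $s$ form a clique. If $s$ were an interior vertex
of a shortest path, its two neighbors on the path would be adjacent and the path
could be shortened. Hence $B(s)=0\ne1$, a contradiction.
\end{proof}

From now on we work in a graph $H$ on $n$ vertices, which will be the complement
of $G$; neighborhoods $N(v)$ and degrees $d(v)$ are taken in $H$. For an edge
$e=st$ of $H$ put
\[
N(e)=N(s)\cup N(t),\qquad m(e)=|N(e)|.
\]
The set $N(e)$ contains $s$ and $t$, and the vertices outside $N(e)$ are exactly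
the common neighbors of $s$ and $t$ in $\overline H$. We say that $e$ is
\emph{near} a vertex $v$ if $v\in N(e)$; equivalently, $e$ has an endpoint in
$N(v)$. Let $E_v$ be the set of edges near $v$ and $q(v)=|E_v|$. Every edge at $v$
is near $v$, because its other endpoint lies in $N(v)$, and every edge near $v$
lies in the component of $v$. If $m(e)<n$ for all edges $e$, put
\[
w(e)=\frac1{n-m(e)}>0,\qquad D(v)=\sum_{e\in E_v}w(e).
\]
We call $H$ \emph{balanced} if $m(e)<n$ for all edges $e$ and $D(v)$ is the same
for all vertices $v$. The number $D(v)$ is the traffic that $v$ misses, in the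
following sense.

\begin{lemma}\label{lem:dict}
Let $G$ be a graph on $n$ vertices and $H=\overline G$. Then $G$ is connected of
diameter at most $2$ if and only if $m(e)<n$ for all edges $e$ of $H$. In this
case
\[
B(v)=\sum_{e\in E(H)}w(e)-D(v)\quad\text{for all }v,
\qquad\sum_vB(v)=|E(H)|.
\]
Consequently $G$ is a BUG of diameter at most $2$ if and only if $H$ is balanced,
and then its betweenness is $|E(H)|/n$.
\end{lemma}

\begin{proof}
The nonadjacent pairs $\{s,t\}$ of $G$ are the edges $e=st$ of $H$, and such a
pair has $n-m(e)$ common neighbors in $G$. The graph $G$ is connected of diameter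
at most $2$ exactly when all these numbers are positive. Then adjacent pairs
contribute nothing to $B(v)$. A nonadjacent pair $e=st$ has $n-m(e)$ shortest
paths, one through each vertex outside $N(e)$, so it contributes $w(e)$ to $B(v)$
if $v\notin N(e)$ and nothing if $v\in N(e)$. This is the first formula. The second
is \eqref{eq:sum}, since each nonadjacent pair has distance $2$. The last
assertion follows, because $B$ is constant if and only if $D$ is.
\end{proof}

By Lemmas~\ref{lem:diam} and~\ref{lem:dict}, the BUGs with $\beta\le1$ are the
complements of the balanced graphs with at most as many edges as vertices. The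
gain is locality: $D(v)$ depends only on $n$ and on the component of $v$.

\begin{example}\label{ex:values}
Suppose $m(e)<n$ for all edges $e$ of $H$, and let $v$ be a vertex.
\begin{itemize}
\item[(i)] If the component of $v$ is $K_{1,\ell}$ with $\ell\ge1$, then each of
its $\ell$ edges has $N(e)$ equal to the whole component: the center's
neighborhood contains all leaves, and a leaf's neighborhood is the center. So all
$\ell$ edges are near $v$, and $D(v)=\ell/(n-\ell-1)$, whether $v$ is the center
or a leaf.
\item[(ii)] If the component of $v$ is a triangle, all three edges are near $v$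
and have $m(e)=3$, so $D(v)=3/(n-3)$.
\item[(iii)] If the component of $v$ is a cycle of length at least $4$, the two
neighbors of $v$ are nonadjacent and have degree $2$, so four edges are near $v$.
The endpoints of an edge have no common neighbor, so $m(e)=2+2=4$. Thus
$D(v)=4/(n-4)$.
\end{itemize}
\end{example}

Since weights are positive, a balanced graph has no two vertices $u,v$ with
$E_u\subsetneq E_v$. This observation disposes of vertices of degree at most $1$.

\begin{lemma}\label{lem:stars}
Let $H$ be a balanced graph with at least one edge, and let $D$ be the common
value of $D(v)$.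
\begin{itemize}
\item[(i)] $H$ has no isolated vertex.
\item[(ii)] Every component that contains a vertex of degree $1$ is a star.
\item[(iii)] All star components are isomorphic to one $K_{1,\ell}$ with
$\ell\ge1$, and if there is one, then $D=\ell/(n-\ell-1)$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) An isolated vertex $u$ has $E_u=\emptyset$, while an endpoint $v$ of an edge
has $E_v\ne\emptyset$.

(ii) Let $N(v)=\{u\}$. Then $E_v$ is the set of edges at $u$, so
$E_v\subseteq E_u$, and therefore $E_v=E_u$. Thus every edge with an endpoint in
$N(u)$ contains $u$: the neighbors of $u$ have no neighbor but $u$. The component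
is a star with center $u$.

(iii) By (i) a star component is $K_{1,\ell}$ with $\ell\ge1$, and
Example~\ref{ex:values}(i) gives $D=\ell/(n-\ell-1)$. For fixed $n$ this
expression is strictly increasing in $\ell$ on $0\le\ell<n-1$, so $D$ determines
$\ell$.
\end{proof}

A balanced graph $H$ with an edge therefore consists of $b\ge0$ copies of a star
$K_{1,\ell}$, $\ell\ge1$, and $p\ge0$ components $C_1,\dots,C_p$ of minimum degree
at least $2$. Let the \emph{excess} of $C_i$ be
\[
x_i=|E(C_i)|-|V(C_i)|=\tfrac12\sum_{u\in V(C_i)}\bigl(d(u)-2\bigr)\ge0 ,
\]
and let $X=x_1+\dots+x_p$. Each star has one vertex more than edges, so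
\begin{equation}\label{eq:excess}
|E(H)|-n=X-b .
\end{equation}
The condition $\beta\le1$ now reads $b\ge X$. The question is how many stars can
coexist with a component of minimum degree at least $2$, compared with its excess.

\section{A model case: stars next to a complete multipartite graph}\label{sec:model}

What made the star easy in Example~\ref{ex:values} is that every edge is near
every vertex. The graphs with this property are the complete multipartite ones.

\begin{lemma}\label{lem:multi}
\begin{itemize}
\item[(i)] A graph $K$ is complete multipartite if and only if $N(e)=V(K)$ for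
every edge $e$ of $K$.
\item[(ii)] A connected complete multipartite graph with $c$ vertices and $f$
edges has $f=c-1$ if it is a star, $f=c$ if it is $K_3$ or $K_{2,2}$, and $f>c$
otherwise.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Let $K$ be complete multipartite, $st$ an edge and $v$ a vertex. The
endpoints $s,t$ lie in different parts, so one of them lies outside the part of
$v$ and is adjacent to $v$. Conversely, suppose $N(e)=V(K)$ for all edges, and let
$u,v,w$ be distinct with $uv$ and $vw$ nonedges. If $uw$ were an edge, then
$v\notin N(uw)$. So ``equal or nonadjacent'' is an equivalence relation, and its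
classes are the parts.

(ii) A vertex in a part $P$ has degree $c-|P|$. If some degree is $0$, the graph
is $K_{1,0}$ by connectivity; if some degree is $1$, there is a single vertex
outside $P$ and the graph is a star. Otherwise all degrees are at least $2$, so
$f\ge c$, with equality exactly when all degrees are $2$. In that case all parts
have size $c-2$ and there are at least two of them, so $2(c-2)\le c$ and
$c\in\{3,4\}$, which gives $K_3$ and $K_{2,2}$.
\end{proof}

Let $K$ be a connected complete multipartite graph that is not a star, with $c$
vertices and $f\ge c$ edges, and let $H=K\sqcup bK_{1,\ell}$ with $b,\ell\ge1$.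
Put $L=\ell+1$, so $n=c+bL$. Since $H$ is disconnected, $m(e)<n$ for all edges. On
$K$ we have $m(e)=c$ and $q(v)=f$, so $D(v)=f/(bL)$; on a star,
$D(v)=(L-1)/((b-1)L+c)$. Hence $H$ is balanced if and only if
$f\,((b-1)L+c)=bL(L-1)$, that is,
\begin{equation}\label{eq:model}
bL\,(f+1-L)=f\,(L-c).
\end{equation}

Take first $K=K_{1,1,2}$, the complete graph $K_4$ minus an edge, with $c=4$ and
$f=5$. The equation is $bL(6-L)=5(L-4)$. For $L\le4$ the left side is positive and
the right side is not; for $L\ge6$ the right side is positive and the left side is
not; for $L=5$ it reads $5b=5$. So $K_{1,1,2}\sqcup K_{1,4}$ is the only balanced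
graph of this form. It has $9$ vertices and $9$ edges, with $D=5/(9-4)=1$ on
$K_{1,1,2}$ and $D=4/(9-5)=1$ on the star. A second star would be needed to push
the betweenness below $1$, and balance does not permit it.

The same reasoning works for every $K$, in three steps. Suppose \eqref{eq:model}
holds.
\begin{enumerate}
\item \emph{Edges of $K$ have smaller neighborhoods than edges of a star:}
$c\le\ell$. Indeed, if $L\le c$, the right side of \eqref{eq:model} is at most
$0$, while $f+1-L\ge f+1-c\ge1$ makes the left side positive.
\item \emph{Vertices of $K$ are near more edges than vertices of a star:}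
$f\ge\ell+1$. Indeed, the right side is now positive, so $f+1-L>0$.
\item \emph{There are few stars:} $b\le L-c\le f-c$. Indeed,
$L(f+1-L)-f=(L-1)(f-L)\ge0$, so \eqref{eq:model} gives $bf\le f(L-c)$.
\end{enumerate}
By \eqref{eq:excess} such a graph has at least $n$ edges, and exactly $n$ edges
only if $L=f$ and $b=f-c$. Conversely these values solve \eqref{eq:model}, both
sides being $f(f-c)$. We record this for later use.

\begin{lemma}\label{lem:suff}
If $K$ is a connected complete multipartite graph with $c$ vertices and $f>c$
edges, then $K\sqcup(f-c)K_{1,f-1}$ is balanced and has as many edges as vertices.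
\end{lemma}

\section{Stars next to an arbitrary component}\label{sec:key}

We now prove the three steps without assuming anything about the components
$C_i$, and we find that equality forces the model case.

\begin{proposition}\label{prop:key}
Let $H$ be a balanced graph consisting of $b\ge1$ copies of $K_{1,\ell}$,
$\ell\ge1$, and $p\ge1$ components of minimum degree at least $2$ with total
excess $X$. Suppose $b\ge X$. Then $p=1$ and $b=X$. Moreover, the component
$C=C_1$, with $c$ vertices and $f$ edges, is complete multipartite, $\ell=f-1$ and
$b=f-c$.
\end{proposition}

Throughout this section $H$ is as in the proposition, $C$ is any one of the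
components $C_i$, with $c$ vertices, $f$ edges and excess $x=f-c\le X\le b$, and
\begin{equation}\label{eq:y}
y=n-\ell-1\ \ge\ (b-1)(\ell+1)+c>0 .
\end{equation}
By Lemma~\ref{lem:stars}, $D(v)=\ell/y$ for every vertex $v$.

\subsection*{Comparing a vertex with a star}
A vertex of a star is near $\ell$ edges of weight $1/y$. A vertex $v$ of $C$ must
reach the same total, with fewer and heavier edges or with more and lighter ones.
The following identity makes this trade exact. We have
$\sum_{e\in E_v}(n-m(e))\,w(e)=q(v)$ by the definition of $w$, and
$\sum_{e\in E_v}(n-\ell-1)\,w(e)=yD(v)=\ell$. Subtracting,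
\begin{equation}\label{eq:trade}
q(v)-\ell=\sum_{e\in E_v}\bigl(\ell+1-m(e)\bigr)\,w(e).
\end{equation}
We also note that $N(s)\cup\{s\}\subseteq N(e)$ for an endpoint $s$ of $e$, so
\begin{equation}\label{eq:mlower}
m(e)\ge d(s)+1\ge3\qquad\text{for every edge $e$ of $C$ with endpoint $s$.}
\end{equation}

\subsection*{Edges of $C$ have small neighborhoods}
In the model all edges of the component had the same weight, and step~1 was a
sign comparison. In general, heavy edges near a vertex could be offset by light
ones, and excluding this is the delicate part of the proof. The idea is that an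
edge $st$ with $m(st)\ge\ell+1$ has three effects. It places more than $\ell$
edges near $s$, so the left side of \eqref{eq:trade} is a positive integer $k$. It
makes $C$ large, so that the total weight $\ell/y$ available on the right side is
less than $1/b$. And it gives $C$ excess of order $\ell/2$, so that $b$ is large
by the hypothesis $b\ge x$. Together these leave only $k=1$, which determines the
graph around $s$.

\begin{lemma}\label{lem:small}
Every edge $e$ of $C$ has $m(e)\le\ell$.
\end{lemma}

\begin{proof}
Suppose that $st$ is an edge of $C$ with $M=m(st)\ge\ell+1$. Name its endpoints so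
that $a=d(s)\ge d(t)$, and let $\tau$ be the number of common neighbors of $s$ and
$t$. By inclusion--exclusion $a+d(t)=M+\tau$, so $a\ge M/2$. Put $k=q(s)-\ell$.

\emph{Lower bound on $k$.} The $a+d(t)-1=M+\tau-1$ edges at $s$ or $t$ are all
near $s$; for the edges at $t$ this holds because $t\in N(s)$. Consider the
$a-1-\tau$ neighbors of $s$ that are different from $t$ and not adjacent to $t$.
Each has degree at least $2$, so it lies on an edge that avoids both $s$ and $t$.
Such an edge is near $s$, and it contains at most two of these vertices. Hence
\begin{equation}\label{eq:qs}
q(s)\ \ge\ M+\tau-1+\frac{a-1-\tau}{2}\ =\ M-1+\frac{a-1+\tau}{2}.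
\end{equation}
Since $M\ge\ell+1$ and $a\ge2$, we get $q(s)\ge\ell+\tfrac12$, so $k\ge1$.

\emph{Lower bounds on $b$ and $y$.} All terms in
$x=\frac12\sum_{u\in V(C)}(d(u)-2)$ are nonnegative. Keeping those of $s$ and $t$,
\begin{equation}\label{eq:bl}
b\ \ge\ x\ \ge\ \frac{a+d(t)-4}{2}\ \ge\ \frac{M-4}{2}\ \ge\ \frac{\ell-3}{2}.
\end{equation}
Also $c\ge M\ge\ell+1$, so \eqref{eq:y} gives $y\ge b(\ell+1)$.

\emph{Upper bound on $kb$.} Apply \eqref{eq:trade} to $v=s$. If $\ell=1$, all
terms on the right are negative by \eqref{eq:mlower}, against $k\ge1$. So
$\ell\ge2$. The term of $st$ is at most $0$, every other term is at most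
$(\ell-2)\,w(e)$ by \eqref{eq:mlower}, and $w(st)=1/(n-M)\ge1/y$. Therefore
\begin{equation}\label{eq:kup}
k\ \le\ (\ell-2)\bigl(D(s)-w(st)\bigr)\ \le\ \frac{(\ell-2)(\ell-1)}{y}
\ \le\ \frac{(\ell-1)(\ell-2)}{b\,(\ell+1)} .
\end{equation}
As $kb\ge1$, this gives $\ell+1\le(\ell-1)(\ell-2)$, which fails for $\ell=2,3$.
So $\ell\ge4$, hence $M\ge5$ and $a\ge3$. Now the first inequality in
\eqref{eq:kup} is strict: for $u\in N(s)\setminus\{t\}$ the edge $su$ is near $s$
and has $m(su)\ge a+1\ge4$, so its term is at most $(\ell-3)\,w(su)$. Thus
\begin{equation}\label{eq:kb}
kb\ <\ \frac{(\ell-1)(\ell-2)}{\ell+1}\ =\ \ell-4+\frac{6}{\ell+1}.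
\end{equation}

\emph{The value of $k$.} Suppose $k\ge2$. For $\ell=4$ the right side of
\eqref{eq:kb} is $6/5$, while $kb\ge2$. For $\ell\ge5$ the right side is at most
$\ell-3$, while $kb\ge2b\ge\ell-3$ by \eqref{eq:bl}. Both cases contradict
\eqref{eq:kb}. So $k=1$ and $q(s)=\ell+1$.

\emph{The graph around $s$.} By \eqref{eq:qs},
\[
\ell+1\ \ge\ M-1+\frac{a-1+\tau}{2}\ \ge\ \ell+\frac{a-1+\tau}{2}\ \ge\ \ell+1,
\]
the last step because $a\ge3$. Hence $M=\ell+1$, $a=3$ and $\tau=0$. There are
$M+\tau-1=\ell$ edges at $s$ or $t$, so exactly one edge near $s$ avoids both $s$
and $t$. Let $N(s)=\{t,u,u'\}$. Since $\tau=0$, neither $u$ nor $u'$ is adjacent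
to $t$, so each lies on an edge near $s$ that avoids $s$ and $t$. There is only
one such edge, so it is $uu'$, and $N(u)=\{s,u'\}$, $N(u')=\{s,u\}$. Thus $s,u,u'$
form a triangle that is attached to the rest of $C$ by the edge $st$ alone. The
edges with an endpoint in $N(u)$ are $E_u=\{st,su,su',uu'\}\subseteq E_s$. Since
$d(t)\ge2$, there is an edge $tw$ with $w\ne s$, and $w\ne u'$ because $u'$ is not
adjacent to $t$. This edge is near $s$ and has no endpoint in $N(u)$. So
$E_u\subsetneq E_s$, which is impossible in a balanced graph.
\end{proof}

By Lemma~\ref{lem:small} all terms on the right of \eqref{eq:trade} are positive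
for $v\in V(C)$, and the sum is not empty. This is step~2:
\begin{equation}\label{eq:q}
q(v)\ge\ell+1\qquad\text{for every vertex $v$ of $C$.}
\end{equation}

\subsection*{Counting the stars}
A vertex of $C$ is near at least $\ell+1$ edges whose total weight equals that of
$\ell$ edges of weight $1/(n-\ell-1)$. When $n$ is large compared with $\ell^2$,
all weights are too close to $1/n$ for this to happen, so \eqref{eq:q} bounds $n$
and with it $b$. On the other hand, many edges near each vertex together with
small neighborhoods mean that $C$ has many edges, so \eqref{eq:q} also bounds the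
excess from below. The two bounds must be matched, and since $m(e)$ varies over
$C$ we express both through its average.

\begin{proof}[Proof of Proposition~\ref{prop:key}]
Let
\[
\mu=\frac1f\sum_{e\in E(C)}m(e),\qquad \bar q=\frac1c\sum_{v\in V(C)}q(v).
\]
We have $\mu\le c$, since $N(e)\subseteq V(C)$. An edge $e$ is near exactly $m(e)$
vertices, so counting pairs (vertex, edge near it) in two ways gives
$c\bar q=f\mu$. By \eqref{eq:q}, $\bar q\ge\ell+1$.

\emph{Upper bound on $b$.} Summing $D(v)=\ell/y$ over $V(C)$ counts $w(e)$ exactly
$m(e)$ times. The function $\varphi(m)=\frac{m}{n-m}=\frac{n}{n-m}-1$ is convex on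
$[0,n)$, and Jensen's inequality says that the average of $\varphi(m(e))$ is at
least $\varphi$ of the average of $m(e)$. Hence
\[
\frac{c\,\ell}{n-\ell-1}=\sum_{e\in E(C)}\frac{m(e)}{n-m(e)}
\ \ge\ \frac{f\mu}{n-\mu}=\frac{c\,\bar q}{n-\mu}
\ \ge\ \frac{c\,(\ell+1)}{n-\mu}.
\]
So $(\ell+1)(n-\ell-1)\le\ell(n-\mu)$, that is, $n\le(\ell+1)^2-\ell\mu$. Let
$S=\sum_i|V(C_i)|$, so that $n=b(\ell+1)+S$ and $S\ge c\ge\mu$. Then
\begin{equation}\label{eq:bup}
b(\ell+1)\ \le\ (\ell+1)^2-\ell\mu-S\ \le\ (\ell+1)(\ell+1-\mu),
\end{equation}
and so $b\le\ell+1-\mu$.

\emph{Lower bound on $x$.} Since $\mu\le c$ and $x\ge0$,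
\[
x\ \ge\ \frac{\mu}{c}\,(f-c)=\frac{f\mu}{c}-\mu=\bar q-\mu .
\]

\emph{Equality.} Together with the hypothesis $b\ge X$ we obtain
\[
x\ \ge\ \bar q-\mu\ \ge\ \ell+1-\mu\ \ge\ b\ \ge\ X\ \ge\ x ,
\]
so all these quantities are equal. In particular $b=X=x=f-c$. From
$b=\ell+1-\mu$ we get equality in \eqref{eq:bup}, so $S=\mu$ and hence
$S=c=\mu$. The equality $S=c$ says $p=1$. The equality $\mu=c$ says $m(e)=c$ for
every edge of $C$, so $C$ is complete multipartite by Lemma~\ref{lem:multi}(i).
Finally $\ell+1=\bar q=f\mu/c=f$.
\end{proof}

\begin{remark}
The hypothesis $b\ge X$ enters twice, in \eqref{eq:bl} and in the final chain.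
Without it the conclusion fails. The values $c=6$, $f=15$, $L=10$, $b=1$ solve
\eqref{eq:model}, both sides being $60$. So $K_6\sqcup K_{1,9}$ is balanced with
$b=1<9=X$ and $\ell\ne f-1$; its complement is a BUG with betweenness
$24/16=3/2$.
\end{remark}

\section{Proofs of the theorems}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:low}]
Let $G$ be a BUG on $n$ vertices with betweenness $\beta<1$. By
Lemmas~\ref{lem:diam} and~\ref{lem:dict}, $H=\overline G$ is balanced and
$|E(H)|=\beta n<n$. If $H$ has no edge, then $H=nK_{1,0}$. Otherwise
\eqref{eq:excess} gives $b>X\ge0$, so $b\ge1$. If $p\ge1$, then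
Proposition~\ref{prop:key} gives $b=X$, a contradiction. Hence $p=0$ and
$H=bK_{1,\ell}$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:list}]
By Theorem~\ref{thm:low}, a BUG with $\beta<1$ is the complement of some
$kK_{1,\ell}$. For $\ell=0$ it is a complete graph, and complete graphs are BUGs
with $\beta=0$. Let $\ell\ge1$. If $k=1$, the center of the star is an isolated
vertex of the complement, which is then disconnected. If $k\ge2$, then
$m(e)=\ell+1<n$ for all edges and $D$ is constant by Example~\ref{ex:values}(i).
By Lemma~\ref{lem:dict} the complement is a BUG with
$\beta=k\ell/(k(\ell+1))=\ell/(\ell+1)$.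
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:one}]
By Lemmas~\ref{lem:diam} and~\ref{lem:dict}, $G$ is a BUG with betweenness $1$ if
and only if $H=\overline G$ is balanced and $|E(H)|=n$.

Suppose first that $H$ is one of the listed graphs. In (a) and (b), $H$ is a union
of cycles, so $|E(H)|=n$. We have $m(e)=3<6\le n$ in (a) and $m(e)=4<5\le n$ in
(b), and $D$ is constant by Example~\ref{ex:values}(ii) and (iii). Case (c) is
Lemma~\ref{lem:suff}, and the description in parentheses of the condition $f>c$ is
Lemma~\ref{lem:multi}(ii).

Conversely, let $H$ be balanced with $|E(H)|=n$. Then $H$ has an edge, and $b=X$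
by \eqref{eq:excess}.

If $b=0$, every component has minimum degree at least $2$ and excess $0$, so all
degrees equal $2$ and every component is a cycle. A triangle and a longer cycle
cannot both occur: by Example~\ref{ex:values} this would give
$3/(n-3)=4/(n-4)$, that is, $3n-12=4n-12$ and $n=0$. If all components are
triangles, the condition $m(e)=3<n$ requires at least two of them, which is (a).
If all have length at least $4$, the condition $m(e)=4<n$ gives (b).

If $b\ge1$, then $X=b\ge1$, so $p\ge1$. Proposition~\ref{prop:key} shows that
$H=C\sqcup(f-c)K_{1,f-1}$, where $C$ is connected and complete multipartite with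
$c$ vertices, $f$ edges and $f-c=b\ge1$. This is (c).
\end{proof}

\begin{thebibliography}{9}

\bibitem{GHJPSV}
Babak Ghanbari, David Hartman, V\'it Jel\'inek, Aneta Pokorn\'a,
Robert \v{S}\'amal, Pavel Valtr,
\emph{Structure of betweenness uniform graphs with low values of betweenness
centrality}, arXiv:2401.00347 (2024).

\end{thebibliography}
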